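# Compressing Young diagrams: decidable and undecidable fragments of Young's lattice with constants

## 1. Deleting rows and columns of a Young diagram

Write $\mathbb N_+=\{1,2,\dots\}$ and $[n]=\{1,\dots,n\}$, with $[0]=\emptyset$. We identify a partition $x=(x_1\ge x_2\ge\cdots)$ with its Young diagram
$$\{(i,j)\in\mathbb N_+^2 : j\le x_i\},$$
where $i$ is the row and $j$ the column. Order $\mathbb N_+^2$ componentwise. A *down-set* is a set containing every cell below each of its cells. Partitions are then exactly the finite down-sets of $\mathbb N_+^2$. The empty partition is $\emptyset$, the row $(c)$ is $\{(1,1),\dots,(1,c)\}$, and $(1^r)$ is the column with $r$ cells.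

Here is the construction on which everything decidable in this talk turns. Choose a set of rows and a set of columns to keep, delete all the others, and push the remaining cells together.

**Definition (compression).** Let $f,g:\mathbb N_+\to\mathbb N_+$ be strictly increasing and put $\varphi(i,j)=(f(i),g(j))$. For a partition $x$ let
$$\rho(x)=\varphi^{-1}(x)=\{p\in\mathbb N_+^2:\varphi(p)\in x\}.$$

Thus $f$ lists the rows we keep and $g$ the columns we keep. Three facts about $\varphi$ are used constantly. First, $\varphi(p)\le\varphi(q)$ if and only if $p\le q$, because $f$ and $g$ are strictly increasing. Second, $\varphi$ is therefore injective. Third, $\varphi(p)\ge p$, because a strictly increasing map on $\mathbb N_+$ satisfies $f(i)\ge i$ (induction on $i$).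

The set $\rho(x)$ is a partition. It is finite because $\varphi$ is injective and $x$ is finite. It is a down-set because $q\le p\in\rho(x)$ gives $\varphi(q)\le\varphi(p)\in x$, so $\varphi(q)\in x$. In terms of parts, $\rho(x)_i=\#\{j: g(j)\le x_{f(i)}\}$.

**Example.** Let $f$ list $1,3,4,10,11,\dots$ and $g$ list $2,3,6,10,11,\dots$, and take $x=(7,5,5,2)$. Row 1 of $x$ has length $7$ and meets the kept columns $2,3,6$; row 3 has length $5$ and meets $2,3$; row 4 has length $2$ and meets only column $2$. Rows from 10 on are empty in $x$. So $\rho(x)=(3,2,1)$.

**Lemma 1.**

1. $\rho$ is monotone for inclusion and preserves $\cap$ and $\cup$. If $f=g$, then $\rho(x')=\rho(x)'$, where $x'$ is the conjugate (transposed) partition.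
2. If $f(i)=i$ for $i\le N_r$ and $g(j)=j$ for $j\le N_c$, then $\rho(\pi)=\pi$ for every partition $\pi\subseteq[N_r]\times[N_c]$.

*Proof.* (1) Taking preimages preserves inclusion, intersection and union. If $f=g$, then $\varphi$ commutes with the transposition $(i,j)\mapsto(j,i)$, so $(i,j)\in\rho(x')$ iff $(f(i),f(j))\in x'$ iff $(f(j),f(i))\in x$ iff $(j,i)\in\rho(x)$.

(2) If $p\in[N_r]\times[N_c]$, then $\varphi(p)=p$, so $p\in\rho(\pi)$ iff $p\in\pi$. If $p\notin[N_r]\times[N_c]$, then $p\notin\pi$. Since $\varphi(p)\ge p$ and $\pi$ is a down-set, also $\varphi(p)\notin\pi$, so $p\notin\rho(\pi)$. $\square$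

So compression can shrink large partitions while leaving small ones fixed and respecting the order. It is for the following purpose: given a large solution of an order-theoretic condition with fixed constants, it produces a small one.

## 2. Sentences about Young's lattice with constants

Let $\mathcal P$ be the set of all partitions. *Young's lattice* is $\langle\mathcal P,\le\rangle$, where $\le$ is inclusion of diagrams; meet and join are $\cap$ and $\cup$, and the smallest element is $\emptyset$. In $\langle\mathcal P,\le,\pi:\pi\in\mathcal P\rangle$ every partition is added as a constant symbol, given explicitly by its list of parts. Equality $s=t$ abbreviates $s\le t\wedge t\le s$, so all atoms have the form $s\le t$, and an equality counts as two atoms.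

A formula is $\Sigma_n$ if it is prenex with $n$ blocks of quantifiers, beginning with $\exists$; it is $\Pi_n$ if the blocks begin with $\forall$. We use these names up to logical equivalence, and dummy quantifiers may be added. The $\Sigma_n$-theory of a structure is the set of $\Sigma_n$-sentences true in it, and it is *decidable* if an algorithm decides membership in this set. For example, $\exists x\,\big((2)\le x\wedge (1,1)\le x\wedge (2,1)\not\le x\big)$ is a $\Sigma_1$-sentence with three atoms.

Alexander Wires, "Complexity in Young's Lattice", arXiv:1907.13360 (2019), contains the conjecture that the $\Sigma_1$-theory of $\langle\mathcal P,\le,\pi:\pi\in\mathcal P\rangle$ is undecidable. We prove that the conjecture is false, and we locate the quantifier level at which undecidability begins.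

For complexity statements, partitions are given as lists of parts in binary. Recall that a problem is in $\mathrm{NP}$ if its yes-instances are those with a polynomial-size certificate checkable in polynomial time, and that $\mathrm{coNP}$ consists of the complements. A problem is in $\Sigma_2^p$ if its yes-instances are those with a polynomial-size certificate $u$ such that a $\mathrm{coNP}$ condition holds of the instance and $u$. The standard complete problems are satisfiability of Boolean formulas for $\mathrm{NP}$, and truth of quantified Boolean formulas $\exists\bar p\,\forall\bar q\,B$ for $\Sigma_2^p$.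

For a sentence with constants $\pi_1,\dots,\pi_k$, let $N_r$ be the maximal number of parts and $N_c$ the maximal part among them (both $0$ if there are no constants). So all $\pi_i\subseteq[N_r]\times[N_c]$.

**Theorem A.** Let $\exists\bar x\,\phi$ be a $\Sigma_1$-sentence with $w$ atoms. If it is true, it has a solution $\bar x$ with all $x_i\subseteq[N_r+w]\times[N_c+w]$. Hence the $\Sigma_1$-theory of $\langle\mathcal P,\le,\pi:\pi\in\mathcal P\rangle$ is decidable, and it is $\mathrm{NP}$-complete. The same holds if $\cap,\cup$ are added to the language. Decidability also holds if conjugation is added as well, with box $[N+2w]^2$, $N=\max(N_r,N_c)$.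

**Theorem B.** If a $\Sigma_2$-sentence $\exists x_1\dots x_n\forall\bar y\,\phi$ in the language $(\le,\pi:\pi\in\mathcal P)$ with $k$ constants is true, it has a witness $\bar x$ with all $x_i\subseteq[N_r+w]\times[N_c+w]$, where $w=n(n+2k-1)$. Hence the $\Sigma_2$-theory with constants is decidable, and it is $\Sigma_2^p$-complete.

**Theorem C.** The $\Sigma_3$-theory of $\langle\mathcal P,\le\rangle$ (no constants) is undecidable.

**Corollary.** With or without constants, the $\Sigma_n$-theory of Young's lattice is decidable if and only if $n\le2$.

*Proof of the corollary from the theorems.* For $n\le2$, add dummy quantifiers to obtain a $\Sigma_2$-sentence and apply Theorem B, which also covers sentences without constants. For $n\ge3$, every $\Sigma_3$-sentence becomes a $\Sigma_n$-sentence by adding dummy quantifiers, and Theorem C applies; sentences without constants are among the sentences with constants. $\square$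

## 3. Small sentences, and truncation to a box

The sentence displayed above is false: a partition containing $(2)$ and $(1,1)$ contains their union $(2,1)$.

Next take $\exists x\,\big((2)\not\le x\wedge x\not\le(1,1)\big)$. The first condition says that $x$ has at most one column, so $x=(1^r)$ for some $r\ge 0$; the second then says $r\ge3$. The sentence is true, for instance with $x=(1,1,1)$, but every solution leaves the box $[2]\times[2]$ of the constants.

A longer version shows that the search space must grow with the sentence. Ask for $(1)\le x_0$, $(2)\not\le x_n$, and $x_i\le x_{i+1}$, $x_{i+1}\not\le x_i$ for $0\le i<n$. Each $x_i$ is then a column $(1^{r_i})$ with $1\le r_0<r_1<\dots<r_n$, so $x_n$ has at least $n+1$ rows, although the constants are only $(1)$ and $(2)$.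

In general a true $\Sigma_1$-sentence will be found by trying all tuples of partitions. The difficulty is to know when to stop, so we need a bound on a smallest solution in terms of the sentence.

The first thing to try is truncation. Fix a box $B=[A]\times[A']$ containing all constants and replace each $x_i$ by $x_i\cap B$. This is monotone, preserves $\cap$ and $\cup$, and fixes the constants, so every *true* atom $s\le t$ stays true. What fails is the preservation of *false* atoms. Consider $\exists x,y\,(x\le y\wedge y\not\le x)$ with the solution $x=(8)$, $y=(9)$. Truncating to $[4]\times[4]$ turns both into $(4)$, and $y\not\le x$ is lost. The only cell that shows $y\not\le x$ is $(1,9)$, which lies outside the box. A larger box does not help, since it must be fixed before the solution is known, and a solution may have its distinguishing cells arbitrarily far out.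

A false atom $s\le t$ is, however, always certified by *one* cell in $s\setminus t$. So the rows and columns to keep are not the first ones only: we keep the first ones, for the sake of the constants, and also those through the certifying cells. Compression then moves these cells to within a bounded distance.

## 4. Keeping the rows and columns of witness cells: proof of Theorem A

**Step 1: choosing $f$ and $g$.** This step adapts the compression to a given solution. Let $\bar x$ be partitions and $W$ a finite set of cells, called *witnesses*. Put
$$R=[N_r]\cup\{\text{rows of cells in }W\},\qquad C=[N_c]\cup\{\text{columns of cells in }W\}.$$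
Let $M$ be larger than all elements of $R\cup C$ and larger than the number of parts and every part of each $x_i$. Let $f(1),\dots,f(|R|)$ enumerate $R$ increasingly, and continue with $f(|R|+i)=M+i$ for $i\ge1$. Define $g$ likewise from $C$. Then three things hold.

* (a) Every constant is fixed by $\rho$. Since $[N_r]\subseteq R$, the increasing enumeration begins with $1,\dots,N_r$, so $f(i)=i$ for $i\le N_r$; similarly for $g$. Now use Lemma 1(2).
* (b) $\rho(x_i)\subseteq[|R|]\times[|C|]\subseteq[N_r+|W|]\times[N_c+|W|]$. If $p$ has row index greater than $|R|$, then $\varphi(p)$ has row index greater than $M$, which exceeds the number of parts of $x_i$, so $\varphi(p)\notin x_i$. The same argument works for columns.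
* (c) Every $c\in W$ equals $\varphi(p)$ for some $p$, since its row is a value of $f$ and its column a value of $g$.

**Step 2: all atoms keep their truth values.** This step gives the bound. Suppose $\phi(\bar x,\bar\pi)$ is true, where the atoms are $s\le t$ with $s,t$ variables, constants, or more generally terms built with $\cap,\cup$. For each atom $s\le t$ of $\phi$ that is false at $\bar x$, choose a cell in $s(\bar x)\setminus t(\bar x)$. Let $W$ be the set of chosen cells, so $|W|\le w$, and choose $f,g$ as in Step 1.

For every term $s$ we have $\rho(s(\bar x))=s(\rho(\bar x))$, by induction on $s$: for variables this is trivial, for constants it is (a), and for $\cap,\cup$ it is Lemma 1(1). If $s\le t$ is true at $\bar x$, then applying the monotone map $\rho$ shows $s(\rho(\bar x))\le t(\rho(\bar x))$. If $s\le t$ is false at $\bar x$, its witness is $c=\varphi(p)$ by (c). From $\varphi(p)\in s(\bar x)$ and $\varphi(p)\notin t(\bar x)$ we get $p\in s(\rho(\bar x))\setminus t(\rho(\bar x))$, so the atom is false at $\rho(\bar x)$. Thus all atoms of $\phi$ have the same truth value at $\rho(\bar x)$ as at $\bar x$. Since $\phi$ is quantifier-free,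 $\phi(\rho(\bar x),\bar\pi)$ is true. By (b), $\rho(\bar x)$ lies in $[N_r+w]\times[N_c+w]$.

**Step 3: conjugation.** This step treats terms with $x'$. Take $R=C=[N]\cup\{\text{all rows and columns of cells in }W\}$ and $f=g$. Then $|R|\le N+2w$, and (a)–(c) hold with $[N]\times[N]$ in place of $[N_r]\times[N_c]$ in (a), and with $\rho(x_i)\subseteq[|R|]\times[|R|]\subseteq[N+2w]^2$ in (b). Lemma 1(1) with $f=g$ gives $\rho(s(\bar x))=s(\rho(\bar x))$ also for terms containing conjugation, and Step 2 goes through unchanged.

**Step 4: decidability.** Only finitely many tuples lie in the box, and each can be tested. So the theory is decidable in all the languages named.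

**Step 5: membership in $\mathrm{NP}$, for $\le,\cap,\cup$ and constants.** A certificate is a solution in the box. Each of its partitions has at most $N_r+w$ parts, each at most $N_c+w$. Here $N_r$ is at most the input length because the parts of each constant are listed, and $w$ is at most the input length. The parts have polynomially many bits in binary, so the certificate has polynomial size. The operations $\cap,\cup$ are the componentwise $\min,\max$ of parts, and $\le$ is componentwise comparison, so checking takes polynomial time.

**Step 6: $\mathrm{NP}$-hardness.** Given a Boolean formula in $p_1,\dots,p_l$, replace each $p_i$ by the atom $x_i\le\emptyset$ and quantify the $x_i$ existentially. The atom is true for $x_i=\emptyset$ and false for $x_i=(1)$, independently for each $i$. So the resulting $\Sigma_1$-sentence is true iff the formula is satisfiable. $\blacksquare$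

This disproves the conjecture.

**A compression by hand.** Take $\exists x,y\,\big((3,3)\le x\wedge(3,3)\le y\wedge x\not\le y\wedge y\not\le x\big)$ with the solution $x=(9,8,2)$, $y=(6,6,6,6,1)$. Choose the witnesses $(1,9)\in x\setminus y$ and $(4,6)\in y\setminus x$. Then $R=\{1,2,4\}$ and $C=\{1,2,3,6,9\}$. Rows $1,2,4$ of $x$ have lengths $9,8,0$ and meet $5,4,0$ columns of $C$, so $\rho(x)=(5,4)$. Rows $1,2,4$ of $y$ all have length $6$, so $\rho(y)=(4,4,4)$. Indeed $(5,4)$ and $(4,4,4)$ are incomparable and both contain $(3,3)$. The box promised by Theorem A is $[2+4]\times[3+4]$.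

## 5. Stretching partitions back: proof of Theorem B

Now let $\exists\bar x\,\forall\bar y\,\phi(\bar x,\bar y,\bar\pi)$ be true with witness $\bar x$. We again want $\rho(\bar x)$ to be a witness, but now a property of *all* $\bar y$ must be transferred from $\bar x$ to $\rho(\bar x)$. So a possible counterexample $\bar y$ against $\rho(\bar x)$ must be converted into a counterexample $\bar y'$ against $\bar x$. This needs a map going in the direction opposite to $\rho$.

**Definition (stretching).** For $y\in\mathcal P$ let
$$\sigma(y)=\{c\in\mathbb N_+^2: c\le\varphi(q)\text{ for some }q\in y\}.$$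
This is a finite down-set, hence a partition. With $f,g$ as in the example of Section 1, $\sigma((3,2,1))=(6,3,3,2)$: the image cells are $(1,2),(1,3),(1,6),(3,2),(3,3),(4,2)$, and we fill in everything below them.

**Lemma 2.** $\sigma$ is monotone; $\sigma(y)\le x$ if and only if $y\le\rho(x)$; and $\rho(\sigma(y))=y$.

*Proof.* Monotonicity is clear from the definition. Since $x$ is a down-set, $\sigma(y)\subseteq x$ iff $\varphi(y)\subseteq x$ iff $y\subseteq\varphi^{-1}(x)=\rho(x)$. Finally, $p\in\rho(\sigma(y))$ iff $\varphi(p)\le\varphi(q)$ for some $q\in y$, iff $p\le q$ for some $q\in y$, iff $p\in y$. $\square$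

The natural first choice is $y'=\sigma(y)$. It handles the atoms $y\le a$ by Lemma 2, but it fails on the atoms $a\le y$. Let $f$ be the identity and let $g$ list $1,3,5,6,\dots$. For $a=(4)$ we have $\rho(a)=(2)$. For $y=(2)$ we have $\rho(a)\le y$, but $\sigma(y)=(3)$ does not contain $a=(4)$. The stretched partition is too small. The repair is to add to $\sigma(y)$ exactly those $a_k$ that have to lie below it. Here this gives $y'=(3)\cup(4)=(4)$. The next lemma shows that this addition does not spoil the other atoms, as long as $\rho$ keeps the order of the $a_k$ in both directions.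

**Lemma 3.** Let $a_1,\dots,a_m\in\mathcal P$ satisfy $a_i\le a_j\iff\rho(a_i)\le\rho(a_j)$ for all $i,j$. For all $y_1,\dots,y_l\in\mathcal P$ there are $y_1',\dots,y_l'\in\mathcal P$ such that for all indices
$$y_i'\le y_j'\iff y_i\le y_j,\qquad y_i'\le a_j\iff y_i\le\rho(a_j),\qquad a_j\le y_i'\iff\rho(a_j)\le y_i.$$

*Proof.* Put
$$y_i'=\sigma(y_i)\cup\bigcup\{a_k:\rho(a_k)\le y_i\}.$$
Since $\rho$ preserves unions and $\rho(\sigma(y_i))=y_i$, we get $\rho(y_i')=y_i\cup\bigcup\{\rho(a_k):\rho(a_k)\le y_i\}=y_i$. All three implications from left to right now follow by applying the monotone map $\rho$. For the reverse implications we argue separately.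

If $y_i\le y_j$, then $\sigma(y_i)\le\sigma(y_j)$, and every $k$ with $\rho(a_k)\le y_i$ has $\rho(a_k)\le y_j$. So $y_i'\le y_j'$.

If $y_i\le\rho(a_j)$, then $\sigma(y_i)\le a_j$ by Lemma 2. Whenever $\rho(a_k)\le y_i$, we have $\rho(a_k)\le\rho(a_j)$, hence $a_k\le a_j$ by hypothesis. So every member of the union defining $y_i'$ lies below $a_j$, and $y_i'\le a_j$.

If $\rho(a_j)\le y_i$, then $a_j$ is one of the sets in the union, so $a_j\le y_i'$. $\square$

The hypothesis cannot be dropped. If $\rho(a_k)\le\rho(a_j)$, then $y=\rho(a_k)$ satisfies $\rho(a_k)\le y\le\rho(a_j)$, and the conclusion would force $a_k\le y'\le a_j$. For this reason the witness set below must certify *all* non-inclusions among the $x_i$ and the constants, and not only those that occur as atoms of $\phi$; the number $w$ in Theorem B depends on $n$ and $k$ instead of on the number of atoms.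

**Step 1: the witness set.** This step secures the hypothesis of Lemma 3. Let $\forall\bar y\,\phi(\bar x,\bar y,\bar\pi)$ be true for $\bar x=(x_1,\dots,x_n)$. Consider the list $x_1,\dots,x_n,\pi_1,\dots,\pi_k$. For each ordered pair $(a,b)$ of distinct entries, not both constants, with $a\not\le b$, choose a cell in $a\setminus b$, and let $W$ be the set of these cells. The number of such pairs is at most
$$(n+k)(n+k-1)-k(k-1)=n^2+2nk-n=n(n+2k-1)=w.$$
Take $f,g$ as in Step 1 of Section 4 for this $W$. Then $a\le b\iff\rho(a)\le\rho(b)$ for all entries $a,b$. From left to right this is monotonicity. From right to left, if both are constants, then $\rho(a)=a$ and $\rho(b)=b$ by (a). Otherwise, if $a\not\le b$, the witness $c=\varphi(p)\in a\setminus b$ gives $p\in\rho(a)\setminus\rho(b)$, so $\rho(a)\not\le\rho(b)$.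

**Step 2: $\rho(\bar x)$ is a witness.** Suppose $\phi(\rho(\bar x),\bar y,\bar\pi)$ failed for some $\bar y$. Apply Lemma 3 with $a_1,\dots,a_m$ the list $\bar x,\bar\pi$, and recall $\rho(\bar\pi)=\bar\pi$. We obtain $\bar y'$ such that $(\bar x,\bar y',\bar\pi)$ satisfies exactly the same atoms as $(\rho(\bar x),\bar y,\bar\pi)$: the atoms without $y$'s by Step 1, those with $y$'s by Lemma 3. Hence $\phi(\bar x,\bar y',\bar\pi)$ would fail, contradicting the choice of $\bar x$. So $\rho(\bar x)$ is a witness, and by (b) it lies in $[N_r+w]\times[N_c+w]$.

**Step 3: decidability.** There are finitely many candidates $\bar x$ in the box. For each, $\forall\bar y\,\phi(\bar x,\bar y,\bar\pi)$ is the negation of the $\Sigma_1$-sentence $\exists\bar y\,\neg\phi$ with constants $\bar x,\bar\pi$, which is decidable by Theorem A. It matters here that Theorem A allows arbitrary constants.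

**Step 4: complexity.** A candidate $\bar x$ consists of $n$ partitions with at most $N_r+w$ parts, each at most $N_c+w$, and $w=n(n+2k-1)$ is polynomial in the input length. So a candidate has polynomial size in binary, and the condition on it is in $\mathrm{coNP}$ by Theorem A. Thus the problem is in $\Sigma_2^p$. For hardness, take $\exists\bar p\,\forall\bar q\,B$, replace each propositional variable by an atom $v\le\emptyset$ with its own variable $v$, and quantify the variables $v$ as the propositional variables were quantified. Each atom takes both truth values independently of the others, so truth is preserved. $\blacksquare$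

**Example.** The sentence $\exists x_1,x_2\,\forall y\,\big(x_1\le x_2\wedge x_2\not\le x_1\wedge\neg(x_1\le y\wedge y\le x_2\wedge y\not\le x_1\wedge x_2\not\le y)\big)$ says that some $x_2$ covers some $x_1$. For $x_1=(9,4)$, $x_2=(9,5)$ the only witness needed is $(2,5)$, so $R=\{2\}$, $C=\{5\}$, and $\rho(x_1)=\emptyset$, $\rho(x_2)=(1)$. This is again a covering pair.

## 6. Reading cells of a partition at level $\Delta_2$

We turn to Theorem C. The plan is to express solvability of Diophantine equations by $\Sigma_3$-sentences. We start with the constants $(1),(2),(1,1)$ and remove them at the end. Throughout we use the usual facts on prenex forms: $\Sigma_n$ and $\Pi_n$ are each closed under $\wedge$ and $\vee$; negation exchanges them; $\exists$ in front of a $\Pi_n$-formula gives $\Sigma_{n+1}$; $\exists$ in front of $\Sigma_n$ stays $\Sigma_n$, and dually for $\forall$ and $\Pi_n$; both $\Sigma_n$ and $\Pi_n$ are contained in $\Sigma_{n+1}$ and in $\Pi_{n+1}$.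

**Rows, columns, covers.** Call $a$ a *row* if $(1)\le a\wedge(1,1)\not\le a$, that is, $a=(c)$ with $c\ge1$. Call $b$ a *column* if $(1)\le b\wedge(2)\not\le b$, that is, $b=(1^r)$ with $r\ge1$. Both conditions are quantifier-free. Covering is the $\Pi_1$-relation
$$S(u,v):\quad u<v\ \wedge\ \forall z\,\neg(u<z<v),$$
where $u<v$ abbreviates $u\le v\wedge v\not\le u$. For a row $a=(c)$ let $a^+=(c+1)$. The partitions covering $(c)$ are $(c+1)$ and $(c,1)$, so $a^+$ is the unique row covering $a$. Likewise, for a column $b=(1^r)$, $b^+=(1^{r+1})$ is the unique column covering $b$.

**Definition ($\Delta_2$).** A relation, with some arguments restricted to rows or to columns, is $\Delta_2$ if it is definable both by a $\Sigma_2$-formula and by a $\Pi_2$-formula. Only the truth values on admissible arguments matter. For example, $S$ is $\Delta_2$, being $\Pi_1$.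

**Lemma 4.** $\Delta_2$ relations are closed under Boolean combinations and under substituting $a^+$ for a row argument $a$ or $b^+$ for a column argument $b$. If $\theta$ is $\Delta_2$, then $\forall\bar y\,\theta$ is $\Pi_2$, also when some of the $\bar y$ range only over rows or columns.

*Proof.* Boolean combinations are clear from the prenex facts. For substitution, since $a^+$ is the unique row covering $a$,
$$\theta(a^+)\ \equiv\ \exists s\,(s\text{ row}\wedge S(a,s)\wedge\theta(s))\ \equiv\ \forall s\,(s\text{ row}\wedge S(a,s)\to\theta(s)).$$
In the first form use the $\Sigma_2$-definition of $\theta$; then $S$ is $\Pi_1$ and the whole is $\Sigma_2$. In the second form use the $\Pi_2$-definition; then $\neg S$ is $\Sigma_1$ and the whole is $\Pi_2$. Columns are treated in the same way. For the last claim use the $\Pi_2$-definition of $\theta$; a restriction to rows or columns is a quantifier-free premise. $\square$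

**Membership of a cell.** The goal is to say "$(r,c)\in x$" when $r$ is given as the column $b=(1^r)$ and $c$ as the row $a=(c)$. Let
$$\mathrm{In}(b,a,x):\quad \forall z\,\big(b^+\not\le z\wedge a^+\not\le z\to z\le x\big).$$
Here $(1^{r+1})\not\le z$ says that $z$ has at most $r$ rows, and $(c+1)\not\le z$ says that $z$ has at most $c$ columns. So the formula says that every partition inside the rectangle $[r]\times[c]$ is contained in $x$. The rectangle itself is such a partition, so this holds iff $[r]\times[c]\subseteq x$, iff $(r,c)\in x$. Without the substitutions the formula $\forall z(\beta\not\le z\wedge\alpha\not\le z\to z\le x)$ is $\Pi_1$, hence $\Delta_2$. By Lemma 4, $\mathrm{In}$ is $\Delta_2$.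

**Row lengths.** Let
$$\mathrm{Cor}(b,a,x):\quad \mathrm{In}(b,a,x)\wedge\neg\,\mathrm{In}(b,a^+,x).$$
For $b=(1^r)$, $a=(c)$ it says $(r,c)\in x$ and $(r,c+1)\notin x$, that is, $x_r=c$. It is $\Delta_2$ by Lemma 4.

It is important to have both definitions of $\mathrm{In}$. If we only kept, say, the $\Sigma_2$-form, then a statement "for all $b,a$: a Boolean combination of such relations" would be read as $\Pi_3$, and an existential quantifier in front of it would give $\Sigma_4$. With $\Delta_2$ relations such a statement is $\Pi_2$, and the existential quantifier leads to $\Sigma_3$.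

## 7. Staircases, addition and multiplication

**Step 1: defining staircases.** This step gives objects that link row lengths and column lengths. Let $\mathrm{St}(\mu)$ be
$$(1)\le\mu\ \wedge\ \forall\text{ columns }b\ \forall\text{ rows }a:\ \mathrm{In}(b,a^+,\mu)\leftrightarrow\mathrm{In}(b^+,a,\mu).$$
By Lemma 4 it is $\Pi_2$. It says that $\mu$ is nonempty and that $(r,c+1)\in\mu\iff(r+1,c)\in\mu$ for all $r,c\ge1$. If it holds, then moving along the antidiagonal gives
$$(r,c)\in\mu\iff(r-1,c+1)\in\mu\iff\cdots\iff(1,r+c-1)\in\mu\iff r+c-1\le\mu_1.$$
So, with $m=\mu_1\ge1$,
$$\mu=\delta_m:=\{(r,c):r+c\le m+1\}.$$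
Conversely, every $\delta_m$ with $m\ge1$ satisfies $\mathrm{St}$, since membership in it depends only on $r+c$ and $(1,1)\in\delta_m$. For instance $\delta_3=(3,2,1)$. The key property is
$$\mathrm{Cor}((1^r),(c),\delta_m)\iff r+c\le m+1<r+c+1\iff r+c=m+1.\tag{1}$$
Moreover $(c)\le\delta_m$ iff $c\le m$, and $(1^r)\le\delta_m$ iff $r\le m$.

**Step 2: representing positive integers.** The first coordinate of a cell is named by a column and the second by a row, so each unknown $X$ needs both. It is represented by a row $a_X$ and a column $b_X$, tied by
$$\exists\mu\,\big[\mathrm{St}(\mu)\wedge a_X\le\mu\wedge a_X^+\not\le\mu\wedge b_X\le\mu\wedge b_X^+\not\le\mu\big].$$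
With $\mu=\delta_m$, the conditions say $a_X=(m)$ and $b_X=(1^m)$. So the formula says that $a_X=(m)$, $b_X=(1^m)$ for some $m\ge1$, and this $m$ is the value $X$. The conditions with $^+$ are $\Delta_2$ by Lemma 4, $\mathrm{St}$ is $\Pi_2$, so the formula is $\Sigma_3$. The equation $X=1$ is $a_X=(1)$.

**Step 3: addition $X+Y=Z$.** Consider
$$\exists\mu,e\,\big[\mathrm{St}(\mu)\wedge\mathrm{Cor}(b_Y,a_X,\mu)\wedge a_Z\not\le\mu\wedge S(e,a_Z)\wedge e\le\mu\big].$$
It is $\Sigma_3$. Suppose it holds with $\mu=\delta_m$. By (1), $X+Y=m+1$. From $a_Z\not\le\mu$ we get $Z>m$. The only partition covered by $(Z)$ is $(Z-1)$ (read as $\emptyset$ if $Z=1$), so $e\le\mu$ gives $Z-1\le m$. Hence $Z=m+1=X+Y$. Conversely, if $X+Y=Z$, then $Z\ge2$; take $m=Z-1\ge1$, $\mu=\delta_m$ and $e=(Z-1)$, and all conditions hold.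

**Step 4: multiplication $XY=Z$, the formula.** We want a partition $\lambda=(XY,(X-1)Y,\dots,2Y,Y)$ with $X$ rows; its last row is $Y$, consecutive rows differ by $Y$, and its first row is $Z$. The only difficulty is to say "consecutive rows differ by $Y$" without a nested existential quantifier over staircases. Two fixed staircases do this for all rows at once: in $\delta_t$ and $\delta_{t+Y}$, the row $s\le t$ has lengths $t+1-s$ and $t+1-s+Y$. So if $c'$ is the length of row $s$ in the first, then $c'+Y$ is its length in the second. The formula says that there exist $\lambda,\mu,\nu,b,e$, with $b$ a column, such that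

* (M1) $\mathrm{St}(\mu)$, $\mathrm{St}(\nu)$, $b\not\le\nu$, $S(e,b)$, $e\le\nu$;
* (M2) $\mathrm{Cor}(b,a_Y,\mu)$;
* (M3) $a_Z\le\nu$;
* (M4) $b_X\le\lambda$, $b_X^+\not\le\lambda$;
* (M5) $\mathrm{Cor}(b_X,a_Y,\lambda)$;
* (M6) $a_Z\le\lambda$, $a_Z^+\not\le\lambda$;
* (M7) for all columns $d,s$ and rows $a,a'$: $\ \mathrm{Cor}(d,a,\lambda)\wedge\mathrm{Cor}(d^+,a',\lambda)\wedge\mathrm{Cor}(s,a',\nu)\to\mathrm{Cor}(s,a,\mu)$.

By Lemma 4, (M1) and (M7) are $\Pi_2$ and the others are $\Delta_2$. So this is an $\exists\Pi_2$-formula, i.e. $\Sigma_3$.

Write $\mu=\delta_m$ and $\nu=\delta_t$. In (M1), $b=(1^q)$ with $q>t$, and $e=(1^{q-1})$ is the only partition covered by $b$, so $e\le\nu$ gives $q-1\le t$; hence $b=(1^{t+1})$. By (1), (M2) says $t+1+Y=m+1$, that is, $m=t+Y$. Further, (M3) says $Z\le t$, (M4) says that $\lambda$ has exactly $X$ rows, (M5) says $\lambda_X=Y$, and (M6) says $\lambda_1=Z$.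

**Step 5: the formula implies $XY=Z$.** Let $1\le r<X$ and put $c'=\lambda_{r+1}$. Then $1\le Y=\lambda_X\le c'\le\lambda_1=Z\le t$, so $s:=t+1-c'\ge1$, and $\mathrm{Cor}((1^s),(c'),\nu)$ holds by (1). Apply (M7) with $d=(1^r)$, $a=(\lambda_r)$, $a'=(c')$ and the column $(1^s)$; these are admissible because $\lambda_r\ge c'\ge1$. We get $\mathrm{Cor}((1^s),(\lambda_r),\mu)$, so $s+\lambda_r=m+1$ by (1), and
$$\lambda_r=m+1-(t+1-c')=c'+(m-t)=\lambda_{r+1}+Y.$$
Together with $\lambda_X=Y$ this gives $Z=\lambda_1=Y+(X-1)Y=XY$.

**Step 6: $XY=Z$ implies the formula.** Take $t=Z$, $m=Z+Y$, $\nu=\delta_t$, $\mu=\delta_m$, $b=(1^{t+1})$, $e=(1^t)$ and $\lambda=(XY,(X-1)Y,\dots,Y)$. Conditions (M1)–(M6) hold by the readings just given. For (M7), suppose the premise holds with $d=(1^r)$. Then $a'=(c')$ with $c'=\lambda_{r+1}\ge1$, so $r<X$ and $a=(\lambda_r)=(c'+Y)$. By (1), the column $s$ of (M7) is $(1^{t+1-c'})$. Since $(t+1-c')+(c'+Y)=t+Y+1=m+1$, (1) gives the conclusion $\mathrm{Cor}(s,a,\mu)$.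

**Example.** For $3\cdot2=6$ we have $t=6$, $m=8$, $\lambda=(6,4,2)$. For $r=1$: $c'=4$, $s=3$, and $3+\lambda_1=9=m+1$. For $r=2$: $c'=2$, $s=5$, and $5+\lambda_2=9=m+1$.

## 8. From Diophantine equations to $\Sigma_3$-sentences without constants

**Step 1: systems of elementary equations.** By the theorem of Davis–Putnam–Robinson–Matiyasevich (Matiyasevich 1970), there is no algorithm deciding, for polynomials $P,Q$ with nonnegative integer coefficients, whether $P=Q$ has a solution in positive integers. Replacing $P,Q$ by $P+1,Q+1$ does not change the solutions and makes both sides nonzero, so each can be written as a term in $1,+,\cdot$ and the variables. Introduce an unknown for each subterm, using the same unknown for the two full terms. All subterms take positive integer values. The problem becomes solvability in positive integers of a finite system of equations of the forms $X=1$, $X+Y=Z$, $XY=Z$. For example, $X^2=2Y$ becomes $X^2+1=2Y+1$, which is equivalent to the system $U=1$, $XX=V$, $V+U=W$, $U+U=T$, $TY=Q$, $Q+U=W$.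

**Step 2: translation with three constants.** For such a system, let $\Psi((1),(2),(1,1))$ be the sentence that existentially quantifies a row $a_X$ and a column $b_X$ for every unknown $X$ and asserts the conjunction of the tying formulas (Section 7, Step 2) and of the formulas for the equations (Section 7, Steps 2–4). By Section 7 it is true iff the system is solvable in positive integers. It is an existentially quantified conjunction of $\Sigma_3$-formulas, so it is $\Sigma_3$, and it is computed from the system. The constants occurring are only $(1),(2),(1,1)$.

**Step 3: removing the constants.** We now define the three constants up to an automorphism. Consider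
$$\exists o,e,u,v\,\big[\forall z\,(o\le z)\wedge S(o,e)\wedge S(e,u)\wedge S(e,v)\wedge u\not\le v\wedge\Psi(e,u,v)\big].$$
The first conjuncts are $\Pi_1$ or quantifier-free and $\Psi$ is $\Sigma_3$, so this is again $\Sigma_3$. The first conjunct forces $o=\emptyset$. The only cover of $\emptyset$ is $(1)$, so $e=(1)$. The covers of $(1)$ are exactly $(2)$ and $(1,1)$, so $u\not\le v$ forces $\{u,v\}=\{(2),(1,1)\}$; both assignments satisfy the conditions before $\Psi$. Hence the sentence is equivalent to
$$\Psi((1),(2),(1,1))\ \vee\ \Psi((1),(1,1),(2)).$$
Conjugation is an automorphism of $\langle\mathcal P,\le\rangle$ that fixes $(1)$ and exchanges $(2)$ and $(1,1)$. Automorphisms preserve truth, so the two disjuncts are equivalent, and the constant-free sentence is equivalent to $\Psi((1),(2),(1,1))$.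

An algorithm for the $\Sigma_3$-theory of $\langle\mathcal P,\le\rangle$ would therefore decide solvability of $P=Q$ in positive integers. So that theory is undecidable. $\blacksquare$
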